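\title{Chern numbers of rank three matroids that no line arrangement attains}

\begin{abstract}
A simple matroid of rank $3$ has two Chern numbers, $\bar c_1^{\,2}$ and $\bar c_2$. We show that not every pair of Chern numbers of such a matroid is attained by the matroid of a line arrangement over a field. For each integer $q\ge 3$, the simple rank $3$ matroids with Chern numbers $(3q^3-6q^2+5q,\ q^3-2q^2+2q)$ are exactly the affine planes of order $q$ extended by three non-collinear points at infinity, and none of these is representable over a field or a division ring. Every prime power $q\ge3$ thus gives a pair that is attained by a matroid but by no arrangement; for $q=3$ the pair is $(42,15)$, attained on $12$ elements.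
\end{abstract}

\section{Introduction}\label{sec:intro}

Let $M$ be a loopless matroid of rank $d+1$. Its Bergman fan $\Sigma_M$ has one cone for each chain of flats of $M$. The Minkowski weights on $\Sigma_M$ form a ring $MW_*(\Sigma_M)$ graded by dimension, and taking the weight of the vertex is an isomorphism $\mathrm{w}\colon MW_0(\Sigma_M)\to\mathbb{Z}$. The Chern--Schwartz--MacPherson cycles $\operatorname{csm}_k(M)\in MW_k(\Sigma_M)$, $0\le k\le d$, of L\'opez de Medrano, Rinc\'on and Shaw have weights given by beta invariants of minors of $M$, and the \emph{Chern numbers} of $M$ are the integers
\[
\bar c_1^{\,k_1}\cdots\bar c_d^{\,k_d}(M)=\mathrm{w}\bigl(\operatorname{csm}_{d-1}^{k_1}(M)\cdots\operatorname{csm}_0^{k_d}(M)\bigr),\qquad \sum_i ik_i=d .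
\]
In rank $3$ there are two of them. If $M$ is simple with $n$ elements and $t_r$ is the number of rank $2$ flats with exactly $r$ elements, then
\begin{equation}\label{eq:chern}
\bar c_1^{\,2}(M)=9-5n+\sum_{r\ge2}(3r-4)t_r,\qquad \bar c_2(M)=3-2n+\sum_{r\ge2}(r-1)t_r .
\end{equation}
We use nothing about Chern numbers beyond \eqref{eq:chern}, and we call $(\bar c_1^{\,2}(M),\bar c_2(M))$ the \emph{Chern pair} of $M$.

Let $\mathcal A$ be a finite arrangement of distinct lines in $\mathbb P^2_k$, $k$ a field, not all through one point. Its matroid $M_{\mathcal A}$ has the lines as elements, a set of lines being independent when their defining linear forms are linearly independent. The matroids $M_{\mathcal A}$ are exactly the simple rank $3$ matroids representable over $k$, and for them $t_r$ counts the points lying on exactly $r$ lines. For $k=\mathbb C$ both numbers in \eqref{eq:chern} are then invariants of a surface. The union of the $n$ lines has Euler characteristic $2n-\sum(r-1)t_r$, so $\bar c_2$ is the Euler characteristic of its complement in $\mathbb P^2_{\mathbb C}$. Now blow up the points $p$ of multiplicity $r_p\ge3$, with exceptional curves $E_p$ and line class $H$. The canonical class is $K=-3H+\sum E_p$,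 the reduced preimage of the arrangement is $D=nH-\sum(r_p-1)E_p$, and so $(K+D)^2=(n-3)^2-\sum(r-2)^2t_r$. Since $(r-2)^2=r(r-1)-(3r-4)$ and $\sum r(r-1)t_r=n(n-1)$, this is $\bar c_1^{\,2}$. Formula \eqref{eq:chern} makes sense whether or not there is an arrangement, and one can ask if matroids yield pairs that geometry does not. This is the question posed in \cite{Mannino}.

\begin{quote}
\textbf{Question.} Given a simple rank $3$ matroid $M$, is there a field $k$ and an arrangement $\mathcal A$ of distinct lines in $\mathbb P^2_k$, not all through one point, such that $M_{\mathcal A}$ and $M$ have the same Chern pair?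
\end{quote}

From now on we use the dual picture: the elements of a simple rank $3$ matroid are \emph{points} and its rank $2$ flats are \emph{lines}.

One would guess that the answer is yes. The Chern pair retains two integers out of the whole incidence structure, while the field, the number of elements and the configuration may all be chosen freely. For example, take the Pappus configuration, with nine points and nine three-point lines, and replace one of these lines by three two-point lines. By Pappus' theorem the resulting matroid is not representable over any field. It has $n=9$, $t_3=8$, $t_2=36-3\cdot 8=12$, and Chern pair $(28,13)$. The grid $\{-1,0,1\}^2\subset\mathbb Q^2$, with its three rows, three columns and two diagonals, has the same $n$, $t_2$ and $t_3$, hence the same pair. A counterexample must be a pair for which \emph{every} matroid attaining it is non-representable, so one needs a region where two numbers determine a matroid almost completely.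

Such a region exists. If $M$ has $v$ points and $b$ lines, then $3\bar c_2-\bar c_1^{\,2}=b-v$ (Lemma~\ref{lem:bv}), and configurations with hardly more lines than points are rigid. Our examples have $b-v=q$ while $\bar c_2$ is of order $q^3$. An \emph{affine plane of order $q$} consists of $q^2$ points and lines of $q$ points each, with exactly one line through any two points; its lines fall into $q+1$ parallel classes (Lemma~\ref{lem:affine}), and $AG(2,q)=\mathbb F_q^2$ is an example for every prime power $q$.

\begin{definition}\label{def:triangle}
Choose three parallel classes of an affine plane of order $q$. Add three new points $x,y,z$, putting $x$ on every line of the first class, $y$ on every line of the second and $z$ on every line of the third, and add the two-point lines $\{x,y\}$, $\{y,z\}$, $\{x,z\}$. The result is called an \emph{affine plane of order $q$ with a triangle at infinity}.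
\end{definition}

\begin{theorem}\label{thm:main}
Let $q\ge3$ be an integer.
\begin{itemize}
\item[(a)] A simple rank $3$ matroid has Chern pair
\begin{equation}\label{eq:pair}
(3q^3-6q^2+5q,\ q^3-2q^2+2q)
\end{equation}
if and only if it is an affine plane of order $q$ with a triangle at infinity.
\item[(b)] No affine plane of order $q$ with a triangle at infinity is representable over a field, or over a division ring.
\end{itemize}
\end{theorem}

\begin{corollary}\label{cor:no}
The answer to the Question is no. For every prime power $q\ge3$, the pair \eqref{eq:pair} is the Chern pair of a simple rank $3$ matroid, but of none that is representable over a field or a division ring. These are infinitely many pairs; the first is $(42,15)$.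
\end{corollary}

\begin{proof}
Apply the theorem to $AG(2,q)$ with a triangle at infinity. The pairs are distinct because $3\bar c_2-\bar c_1^{\,2}=q$.
\end{proof}

Part (a) classifies all matroids with Chern pair \eqref{eq:pair}: they correspond to affine planes of order $q$ with three chosen parallel classes, and if there is no affine plane of order $q$ then no simple rank $3$ matroid has this pair.

Section~\ref{sec:linear} translates the Chern pair into incidence counts, and Section~\ref{sec:three} works the case $q=3$ by hand. Sections~\ref{sec:long} and~\ref{sec:structure} prove (a) by counting, Section~\ref{sec:nonrep} proves (b), and Section~\ref{sec:extremal} treats $q=2$ and the line $\bar c_1^{\,2}=3\bar c_2$.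

\section{Linear spaces and their Chern pairs}\label{sec:linear}

A \emph{linear space} is a finite set of points with a family of subsets called lines, such that every line has at least two points, any two points lie on exactly one line, and not all points lie on one line. Simple rank $3$ matroids and linear spaces are the same objects: the lines are the rank $2$ flats, and the bases are the non-collinear triples. A \emph{representation} over a division ring $F$ assigns to the points vectors of the left vector space $F^3$ so that the vectors of any two points are linearly independent, and those of three points are dependent exactly when the points are collinear. The vectors of a line $g$ then span a two-dimensional subspace $W_g$, and the vector of a point $p$ lies in $W_g$ if and only if $p\in g$.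

Let a linear space have $v$ points and $b$ lines. Write $k_\ell$ for the number of points on a line $\ell$, $r_p$ for the number of lines through a point $p$ (its \emph{degree}), and $I=\sum_\ell k_\ell=\sum_p r_p$ for the number of incidences. Four counts are used throughout.
\begin{itemize}
\item[(C1)] $\sum_\ell k_\ell(k_\ell-1)=v(v-1)$: each ordered pair of points lies on one line.
\item[(C2)] $\sum_{\ell\ni p}(k_\ell-1)=v-1$: the lines through $p$ partition the other points.
\item[(C3)] If $p\notin\ell$, exactly $k_\ell$ lines through $p$ meet $\ell$, one for each point of $\ell$, and the other $r_p-k_\ell$ miss $\ell$.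
\item[(C4)] Exactly $b-1-\sum_{a\in\ell}(r_a-1)$ lines miss $\ell$, since every other line that meets $\ell$ does so in one point.
\end{itemize}

\begin{lemma}\label{lem:bv}
For every linear space, $\bar c_2=3-2v+I-b$ and $3\bar c_2-\bar c_1^{\,2}=b-v$.
\end{lemma}

\begin{proof}
Since $\sum t_r=b$ and $\sum rt_r=I$, formula \eqref{eq:chern} reads $\bar c_1^{\,2}=9-5v+3I-4b$ and $\bar c_2=3-2v+I-b$.
\end{proof}

So the Chern pair fixes exactly the two numbers $b-v$ and $I-3v=\bar c_2+(b-v)-3$. It does not fix $v$ a priori.

A \emph{near pencil} is a linear space with all points but one on a line. A \emph{projective plane of order $m\ge2$} is a linear space with $m^2+m+1$ points and $m+1$ points on each line; by (C2) and (C3) every point has degree $m+1$ and any two lines meet. The de Bruijn--Erd\H{o}s theorem (1948) states that $b\ge v$ in every linear space, with equality exactly for near pencils and projective planes. Hence $\bar c_1^{\,2}\le 3\bar c_2$ for every simple rank $3$ matroid. The proof of Theorem~\ref{thm:main} does not use this theorem, but it indicates what to expect when $b-v$ is small: a space that resembles either a near pencil or a plane.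

\begin{lemma}\label{lem:affine}
In an affine plane of order $q\ge2$, call two lines parallel if they are equal or disjoint. This is an equivalence relation with $q+1$ classes. Each class consists of $q$ lines that partition the points, and two lines of different classes meet in exactly one point.
\end{lemma}

\begin{proof}
By (C2) every point has degree $(q^2-1)/(q-1)=q+1$, so there are $q^2(q+1)/q=q^2+q$ lines, and by (C3) exactly one line through a point $p\notin\ell$ misses $\ell$. Thus each point lies on exactly one line parallel to $\ell$. Two distinct lines parallel to $\ell$ are therefore disjoint, which gives transitivity, and the lines parallel to $\ell$ partition the $q^2$ points into $q$ lines. There are $(q^2+q)/q$ classes.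
\end{proof}

\begin{proposition}\label{prop:if}
An affine plane of order $q\ge2$ with a triangle at infinity is a linear space with Chern pair \eqref{eq:pair}.
\end{proposition}

\begin{proof}
Two affine points lie on one line of the affine plane. An affine point and $x$ lie on one line, because the first class partitions the affine points; the same holds for $y$ and $z$. Two of $x,y,z$ lie only on their two-point line, because the three classes are distinct. There are $v=q^2+3$ points, $3q$ lines of size $q+1$, $q(q-2)$ lines of size $q$ from the remaining classes, and the three sides of the triangle. So $b=q^2+q+3$ and $I=3q(q+1)+q^2(q-2)+6=q^3+q^2+3q+6$. Lemma~\ref{lem:bv} gives $\bar c_2=q^3-2q^2+2q$ and $\bar c_1^{\,2}=3\bar c_2-q$.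
\end{proof}

\begin{remark}\label{rem:relax}
If $x,y,z$ are put on one three-point line instead, then for $AG(2,q)$ one obtains $PG(2,q)$ with $q-2$ points of a line deleted, which is representable over $\mathbb F_q$. Replacing a three-point line by three two-point lines adds $3\cdot2-5=1$ to $\bar c_1^{\,2}$ and $3\cdot 1-2=1$ to $\bar c_2$. So \eqref{eq:pair} differs by $(1,1)$ from the pair of a representable matroid.
\end{remark}

\section{The case $q=3$}\label{sec:three}

Let $M_3$ have affine points $(i,j)\in\mathbb F_3^2$, with $x$ on the lines $j=\text{const}$, $y$ on the lines $i=\text{const}$ and $z$ on the lines $i-j=\text{const}$. The lines $i+j=\text{const}$ keep three points. Then $n=12$, $(t_2,t_3,t_4)=(3,3,9)$, and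
\[
\bar c_1^{\,2}=9-60+2\cdot3+5\cdot3+8\cdot9=42,\qquad \bar c_2=3-24+3+6+27=15 .
\]

\emph{Why $M_3$ is not representable over a field $F$.} Take the vectors of $x,y,z$ as the standard basis. No affine point lies on a side of the triangle, so its coordinates are nonzero and we scale the last one to $1$. The lines through $y$ and $x$ say that $(i,j)$ has vector $(\alpha_i,\beta_j,1)$, and rescaling the basis makes $\alpha_0=\beta_0=1$. The lines through $z$ say that $\alpha_i/\beta_j$ depends only on $i-j$. From $i-j=0$ we get $\beta_i=\alpha_i$, and from $i-j=1$ we get $\alpha_1=\alpha_2/\alpha_1=1/\alpha_2$. So $\alpha_1=\omega$ and $\alpha_2=\omega^2$ with $\omega^3=1$, and $\omega\ne1$ because the points are distinct. Hence $1+\omega+\omega^2=0$, and $3\neq0$ in $F$, for otherwise $(\omega-1)^3=\omega^3-1=0$. The line $i+j=0$ has the vectors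
\[
(1,1,1),\qquad(\omega,\omega^2,1),\qquad(\omega^2,\omega,1),
\]
whose sum is $(0,0,3)$. So the vector of $z$ lies in their span, although $z$ is not on this line. In short, the three classes through the triangle produce a multiplicative group of order $3$, which forbids characteristic $3$, and the fourth class demands it.

\emph{How the pair $(42,15)$ determines the line sizes.} By Lemma~\ref{lem:bv} the pair means $b=v+3$ and $I=3v+15$. Suppose for now that no line has more than four points. Sum $4-k_\ell$ and $(4-k_\ell)(3-k_\ell)=12-6k_\ell+k_\ell(k_\ell-1)$ over all lines, using (C1):
\[
2t_2+t_3=4b-I=v-3,\qquad 2t_2=12b-6I+v(v-1)=v^2-7v-54 .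
\]
Therefore $0\le v^2-7v-54\le v-3$. The left inequality, $v(v-7)\ge54$, fails for $v\le11$, and the right one, $v(v-8)\le51$, fails for $v\ge13$. So $v=12$, and then $t_2=3$, $t_3=3$, $t_4=15-6=9$.

Three things remain for a proof of (a): to exclude longer lines, to replace the upper bound on $v$, which is too weak when $q$ is large, and to pass from numbers to the incidence structure.

\section{No line has more than $q+1$ points}\label{sec:long}

In this section and the next, $q\ge3$ and $N$ is a linear space with Chern pair \eqref{eq:pair}. By Lemma~\ref{lem:bv},
\begin{equation}\label{eq:bI}
b=v+q,\qquad I=3v+J(q),\qquad\text{where } J(q)=q^3-2q^2+3q-3 .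
\end{equation}

\begin{lemma}\label{lem:long}
Every line of $N$ has at most $q+1$ points.
\end{lemma}

The difficulty is that $v$ is unknown. The first equation of \eqref{eq:bI} says that lines are scarce, and this forces a dichotomy for a longest line, of size $K$: either almost no points lie off it, as in a near pencil, or about $K^2$ points do, as in a plane. If $K\ge q+2$, the second equation rules out both: $I-3v$ is too small in the first case and too large in the second.

\begin{proof}
Let $\ell$ be a line of maximal size $K$, and suppose $K\ge q+2$; then $K\ge5$ because $q\ge 3$. Let $m=v-K\ge1$ be the number of points off $\ell$, called outside points, so that $b=m+K+q$. If $m=1$, then $N$ consists of $\ell$ and $K$ two-point lines, so $b=v$, contrary to \eqref{eq:bI}. Hence $m\ge2$.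

\emph{The dichotomy.} For each line $g\ne\ell$ that meets $\ell$, let $o_g=k_g-1$ be its number of outside points. There are at most $b-1$ such lines. By (C3) every outside point lies on $K$ of them, so $\sum o_g=mK$. Two outside points lie on at most one of them, so $\sum o_g(o_g-1)\le m(m-1)$. The Cauchy--Schwarz inequality gives
\[
(mK)^2\le(b-1)\sum o_g^2\le (m+K+q-1)\,m\,(m+K-1),
\]
that is,
\[
P(m):=(m+K-1)(m+K-1+q)-mK^2\ge0 .
\]
The polynomial $P$ is convex in $m$. Using $q\le K-2$ and $K\ge5$,
\begin{align*}
P(3)&\le (K+2)(2K)-3K^2=-K(K-4)<0,\\
P(K^2-3K)&\le(K^2-2K-1)(K^2-K-3)-K^4+3K^3=-2K^2+7K+3<0 .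
\end{align*}
So $P<0$ on the interval $[3,K^2-3K]$, and either $m=2$ or $m\ge K^2-3K+1$.

\emph{The case $m=2$.} If the line joining the two outside points misses $\ell$, the lines are $\ell$, this line, and $2K$ lines from an outside point to $\ell$. Then $b-v=(2K+2)-(K+2)=K\neq q$. If it meets $\ell$, there is one line of size $K$, one of size $3$ and $2(K-1)$ of size $2$. Then $b-v=K-2$, so $K=q+2$, and $I-3v=(5K-1)-3(K+2)=2q-3$. But $J(q)-(2q-3)=q(q-1)^2>0$, contrary to \eqref{eq:bI}.

\emph{The case $m\ge K^2-3K+1$.} We bound the degrees from below. Each outside point has degree at least $K$ by (C3). For $a\in\ell$, the $r_a-1$ other lines through $a$ cover the $m$ outside points, at most $K-1$ on each line since $K$ is maximal, so $r_a\ge1+m/(K-1)$. Hence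
\[
I\ge mK+K+\frac{Km}{K-1}\ge(K+1)m+K .
\]
Together with $I=3m+3K+J(q)$ this gives $(K-2)m\le2K+J(q)$. Put $w=K-2\ge q$. Then $K^2-3K+1=w^2+w-1$, and $J(q)\le J(w)$ because $J'(s)=3s^2-4s+3>0$. So
\[
w^3+w^2-w\le 2w+4+w^3-2w^2+3w-3,
\]
which says $3w(w-2)\le1$. This is false for $w\ge3$.
\end{proof}

\section{Recovering the affine plane}\label{sec:structure}

We now measure $N$ against a projective plane of order $q$, in which all line sizes and all degrees equal $q+1$. The \emph{deficiency} of a line and the \emph{excess} of a point are
\[
d_\ell=q+1-k_\ell,\qquad e_p=r_p-(q+1).
\]
Lemma~\ref{lem:long} and $k_\ell\ge2$ give $0\le d_\ell\le q-1$. A line is \emph{full} if $d_\ell=0$.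

\begin{lemma}\label{lem:v}
We have $v=q^2+3$ and $b=q^2+q+3$. Moreover $e_p\ge0$ for all points $p$, and $\sum_pe_p=3$.
\end{lemma}

\begin{proof}
Write $v=q^2+3+f$; since $v\ge3$, the integer $f$ satisfies $f\ge-q^2$.

\emph{Lower bound.} The three sums over lines that we can evaluate are $b$, $I$ and (C1), so we sum a quadratic expression in $k_\ell$ that is nonnegative at integers. Since $d_\ell(d_\ell-1)=q(q+1)-2qk_\ell+k_\ell(k_\ell-1)$, we get from \eqref{eq:bI}
\[
0\le\sum_\ell d_\ell(d_\ell-1)=q(q+1)(v+q)-2q\bigl(3v+J(q)\bigr)+v(v-1)=:S(f).
\]
At $f=0$ the three terms are $q^4+2q^3+4q^2+3q$, $-2q^4-2q^3-6q^2-12q$ and $q^4+5q^2+6$, and the coefficient of $f$ is $q(q+1)-6q+2(q^2+3)-1$. Thus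
\[
S(f)=3q^2-9q+6+(3q^2-5q+5)f+f^2 .
\]
This is convex in $f$, with $S(-1)=-4q+2<0$ and $S(-q^2)=-q^3(2q-5)-2q^2-9q+6<0$ for $q\ge3$. So $S<0$ on $[-q^2,-1]$, and therefore $f\ge0$.

\emph{Degrees.} By (C2) and Lemma~\ref{lem:long}, $q\,r_p\ge v-1\ge q^2+2$, so $r_p\ge q+1$ and $e_p\ge0$. The total excess is
\begin{equation}\label{eq:T}
T:=\sum_pe_p=I-(q+1)v=J(q)-(q-2)(q^2+3+f)=3-(q-2)f .
\end{equation}

\emph{Upper bound.} Suppose $f\ge1$. Then $T\ge0$ forces $q-2\le3$, which settles all $q\ge6$. For $q\le5$ we argue as in Section~\ref{sec:three}. We have $\sum d_\ell=(q+1)b-I=q(q+1)-T\le q(q+1)$ and $d_\ell-1\le q-2$, and $S$ is increasing for $f\ge0$. Hence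
\[
6q^2-14q+12=S(1)\le S(f)\le(q-2)q(q+1).
\]
For $q=3,4,5$ this reads $24\le12$, $52\le40$, $92\le90$, and all three are false. So $f=0$, and \eqref{eq:T} gives $T=3$.
\end{proof}

Call a point $p$ \emph{good} if $e_p=0$ and \emph{bad} otherwise. There are at most three bad points, and they are the candidates for the triangle. For a good point $p$, (C2) gives
\begin{equation}\label{eq:good}
\sum_{\ell\ni p}d_\ell=q\,r_p-(v-1)=q(q+1)-(q^2+2)=q-2 .
\end{equation}
So at most $q-2$ of the $q+1$ lines through $p$ are not full, and at least three are full. In particular full lines exist. They are the right tool for locating the bad points: if $\ell$ is full and $p\notin\ell$, then by (C3) the excess $e_p$ is exactly the number of lines through $p$ that miss $\ell$.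

\begin{lemma}\label{lem:bad}
There are exactly three bad points, each of excess $1$. Every full line contains exactly one of them, and the other two then form a two-point line of $N$.
\end{lemma}

\begin{proof}
Let $\ell$ be a full line and $j=\sum_{a\in\ell}e_a$. By (C4), the number of lines missing $\ell$ is
\[
q^2+q+2-\sum_{a\in\ell}(q+e_a)=2-j ,
\]
so $j\le2$. Counted from the points, the number of incidences on these lines is $\sum_{p\notin\ell}e_p=3-j$. Each line has at least two points, so $2(2-j)\le3-j$, that is, $j\ge1$. If $j=2$, there would be one incidence but no line. So $j=1$: the line $\ell$ contains one bad point, of excess $1$, and a single line $h$ misses $\ell$, with $k_h=2$. A point off $\ell$ has excess $1$ if it lies on $h$ and $0$ otherwise. So the two points of $h$ are the remaining bad points.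
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}(a)]
One direction is Proposition~\ref{prop:if}. Conversely, let $N$ have Chern pair \eqref{eq:pair}, let $x,y,z$ be its bad points, and let $p$ be any of the $q^2$ good points. At least three lines through $p$ are full, each contains exactly one bad point by Lemma~\ref{lem:bad}, and two of them share only $p$. So exactly three lines through $p$ are full, namely $px$, $py$, $pz$. The other $q-2$ lines through $p$ contain no bad point. Their deficiencies are positive and add up to $q-2$ by \eqref{eq:good}, so each equals $1$.

Applying Lemma~\ref{lem:bad} to $px$, $py$, $pz$ shows that $\{y,z\}$, $\{x,z\}$, $\{x,y\}$ are lines. A line without good points contains two bad points, so it is one of these three. Every other line contains exactly $q$ good points: it is either full with one bad point, or of size $q$ with none. Since $q\ge2$, such a line is determined by its good points, and the good points with these $q$-element sets form an affine plane of order $q$.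

The lines through $x$ other than $\{x,y\}$ and $\{x,z\}$ are the lines $px$ with $p$ good. They meet only in $x$ and cover the good points, so in the affine plane they are pairwise parallel and form a whole parallel class. The same holds for $y$ and $z$, and the three classes are distinct because a full line contains only one bad point. Thus $N$ arises as in Definition~\ref{def:triangle}.
\end{proof}

\section{Non-representability}\label{sec:nonrep}

The argument of Section~\ref{sec:three} used the coordinates of $AG(2,3)$. For an arbitrary affine plane there are none, and the group of order $q$ has to be found inside $F^*$ by counting.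

\begin{proof}[Proof of Theorem~\ref{thm:main}(b)]
Let $N$ be an affine plane of order $q\ge3$ with triangle $x,y,z$ at infinity, and suppose it is represented in the left vector space $F^3$ over a division ring $F$.

\emph{Coordinates.} Since $x,y,z$ are not collinear, their vectors form a basis, and we write $x=(1,0,0)$, $y=(0,1,0)$, $z=(0,0,1)$. An affine point is not on the line $\{x,y\}$, so its third coordinate is nonzero; the lines $\{y,z\}$ and $\{x,z\}$ give the same for the other two. Scaling on the left, each affine point becomes $(\alpha,\beta,1)$ with $\alpha,\beta\in F^*$. Two distinct affine points $(\alpha,\beta,1)$ and $(\alpha',\beta',1)$ are collinear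
\[
\text{with $x$ iff }\beta=\beta',\qquad\text{with $y$ iff }\alpha=\alpha',\qquad\text{with $z$ iff }\beta^{-1}\alpha=\beta'^{-1}\alpha' .
\]
For $x$, a dependence $\lambda(\alpha,\beta,1)+\mu(\alpha',\beta',1)+\nu x=0$ has $\mu=-\lambda\ne0$ and $\lambda(\beta-\beta')=0$, and conversely $\beta=\beta'$ makes the difference of the two vectors a multiple of $x$; the case of $y$ is symmetric. For $z$, dependence means $(\alpha,\beta)=\rho(\alpha',\beta')$ for some $\rho\in F^*$; then $\rho=\beta\beta'^{-1}$, and the remaining condition $\alpha=\beta\beta'^{-1}\alpha'$ is the one stated.

\emph{The group.} Each of the three classes has $q$ lines. So on the affine points $\alpha$, $\beta$ and $\beta^{-1}\alpha$ take exactly $q$ values each; call the sets of values $A$, $B$, $C$. The $q^2$ affine points give distinct pairs $(\alpha,\beta)\in A\times B$, so every pair occurs. Hence $\beta^{-1}A\subseteq C$ for every $\beta\in B$, with equality since both sets have $q$ elements, and therefore $\beta'\beta^{-1}A=\beta'C=A$ for all $\beta,\beta'\in B$. Let $H=\{h\in F^*:hA=A\}$, a subgroup of $F^*$, and fix $\alpha_0\in A$, $\beta_0\in B$. The map $h\mapsto h\alpha_0$ injects $H$ into $A$, so $|H|\le q$, while the $q$ distinct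 elements $\beta\beta_0^{-1}$, $\beta\in B$, lie in $H$. So $|H|=q$, $A=H\alpha_0$ and $B=H\beta_0$. Two consequences follow.
\begin{itemize}
\item[(i)] $\sum_{\alpha\in A}\alpha=\sum_{\beta\in B}\beta=0$. Indeed, let $\sigma=\sum_{h\in H}h$ and $1\ne h_0\in H$. Then $h_0\sigma=\sigma$, so $\sigma=0$, and the two sums are $\sigma\alpha_0$ and $\sigma\beta_0$.
\item[(ii)] $q\cdot1\ne0$ in $F$. Otherwise the characteristic of $F$ is a prime $p$ dividing $|H|$. By Cauchy's theorem, that a finite group has an element of order $p$ for each prime $p$ dividing its order, there is $h\in H$ of order $p$. As $h$ commutes with $1$, the binomial theorem gives $(h-1)^p=h^p-1=0$, so $h=1$, which is absurd.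
\end{itemize}

\emph{The fourth class.} Since $q+1\ge4$, there is a line $g$ in a fourth parallel class. It has $q$ points, all affine, and by Lemma~\ref{lem:affine} it meets every line of the classes of $x$ and $y$ in exactly one point. So along $g$ the coordinate $\alpha$ runs once through $A$ and $\beta$ runs once through $B$. By (i), the sum of the $q$ vectors of $g$ is $(0,0,q\cdot1)$. This vector lies in $W_g$, and by (ii) it is a nonzero multiple of $z$. So $z\in W_g$, although $z\notin g$, a contradiction.
\end{proof}

The non-collinearity of $x,y,z$ is what makes them a basis and the resulting group multiplicative; Remark~\ref{rem:relax} shows that (b) fails without it. The hypothesis $q\ge3$ enters only through the line $g$.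

\section{The case $q=2$ and the line $\bar c_1^{\,2}=3\bar c_2$}\label{sec:extremal}

\begin{example}\label{ex:two}
For $q=2$ there is no fourth class, and (b) fails. The construction gives the non-Fano matroid, with $n=7$, $t_3=6$, $t_2=3$ and Chern pair $(10,4)$. Over any field of characteristic different from $2$ it is represented by the standard basis and the four vectors $(\pm1,\pm1,1)$: here $H=\{\pm1\}$, the six three-point lines are $\alpha=\pm1$, $\beta=\pm1$, $\beta^{-1}\alpha=\pm1$, and any three of the four affine vectors have determinant $\pm4\ne0$. So the bound $q\ge3$ is sharp in this family.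
\end{example}

For the pairs \eqref{eq:pair} we have $\bar c_1^{\,2}/\bar c_2=3-1/(q^2-2q+2)$. The ratio tends to $3$, the largest value that the inequality $\bar c_1^{\,2}\le3\bar c_2$ allows when $\bar c_2>0$. On the extremal line itself the Question is equivalent to an open problem; the negative answer in Corollary~\ref{cor:no} does not depend on it.

\begin{proposition}\label{prop:extremal}
For Chern pairs on the line $\bar c_1^{\,2}=3\bar c_2$, the Question has a positive answer if and only if every finite projective plane has prime power order.
\end{proposition}

\begin{proof}
By Lemma~\ref{lem:bv} and the de Bruijn--Erd\H{o}s theorem, the matroids on this line are the near pencils and the projective planes. A near pencil has $b=v$ and $I=(v-1)+2(v-1)$, so its pair is $(0,0)$, and it is representable over $\mathbb Q$. A projective plane of order $m$ has $b=v=m^2+m+1$ and $I=(m+1)v$, so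
\[
\bar c_2=3+(m-2)(m^2+m+1)=m^3-m^2-m+1=(m-1)^2(m+1),
\]
which is positive and strictly increasing for $m\ge2$. Hence the matroids with the same pair as a projective plane of order $m$ are exactly the projective planes of order $m$.

If all orders are prime powers, a plane of order $m$ has the same pair as $PG(2,m)$, which is representable over $\mathbb F_m$, and the answer is positive. Conversely, suppose the answer is positive and a plane of order $m$ exists. Then some plane $\Pi$ of order $m$ is represented by points of $\mathbb P^2_k$ for a field $k$. Any two lines of $\Pi$ meet in a point of $\Pi$, which is also their intersection in $\mathbb P^2_k$, and collinearity in $\Pi$ agrees with collinearity in $\mathbb P^2_k$. So for two triangles of $\Pi$ in perspective from a point, the intersections of corresponding sides are points of $\Pi$, collinear by Desargues' theorem in $\mathbb P^2_k$. Thus $\Pi$ is Desarguesian. A Desarguesian projective plane is the plane over a division ring, and a finite division ring is a field; so $\Pi=PG(2,m)$ and $m$ is a prime power.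
\end{proof}

\begin{thebibliography}{9}
\bibitem{Mannino} Eline Mannino, \emph{Chern Numbers of Matroids}, arXiv:2310.01956 (2023).
\end{thebibliography}
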